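\title{The club filter as an injective continuous image of the generalized Baire space}

\begin{abstract}
Let $\kappa$ be an uncountable cardinal with $\kappa=\kappa^{<\kappa}$. We prove in ZFC that the club filter on $\kappa$ is an injective continuous image of the space ${}^\kappa\kappa$ if and only if it is an injective continuous image of a closed subset of ${}^\kappa\kappa$. It follows that the club filter is an injective continuous image of ${}^\kappa\kappa$ in every model $\mathrm L[d]$ with $d\subseteq\kappa$, which answers a question of L\"ucke and Schlicht. The same construction gives a characterization in ZFC of the injective continuous images of ${}^\kappa\kappa$ in terms of $\kappa$-perfect sets, and a classification of these images in $\mathrm L[d]$.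
\end{abstract}

\section{Introduction}

Throughout, $\kappa$ is an uncountable cardinal with $\kappa=\kappa^{<\kappa}$. Let ${}^\kappa\kappa$ be the set of all functions $x:\kappa\to\kappa$ and ${}^{<\kappa}\kappa$ the set of all functions $s:\alpha\to\kappa$ with $\alpha<\kappa$. We give ${}^\kappa\kappa$ the topology whose basic open sets are
\[
N_s=\{x\in{}^\kappa\kappa : s\subseteq x\},\qquad s\in{}^{<\kappa}\kappa .
\]
We compare two classes of subsets of this space. A set $A\subseteq{}^\kappa\kappa$ belongs to $I^\kappa$ if $A=\operatorname{ran}(f)$ for an injective continuous $f:{}^\kappa\kappa\to{}^\kappa\kappa$, and it belongs to $I^\kappa_{cl}$ if $A=\operatorname{ran}(g)$ for an injective continuous $g:E\to{}^\kappa\kappa$ whose domain $E$ is a closed subset of ${}^\kappa\kappa$. Thus $I^\kappa\subseteq I^\kappa_{cl}$.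

If $g$ maps a closed set $E$ continuously onto $A$, a point $y\in E$ with $g(y)=x$ is a witness for $x\in A$, and its correctness can be checked on initial segments. Injectivity of $g$ says that the witness is unique. The demand $E={}^\kappa\kappa$ says that no attempt to build a witness ever fails: whatever values are chosen for $y$, at successor and at limit stages, the result is the witness of some point of $A$.

The two classes differ. Every set $A$ of size $\kappa$ is in $I^\kappa_{cl}$, since the constant functions form a closed set of $\kappa$ isolated points, and it is not in $I^\kappa$, since $|{}^\kappa\kappa|=2^\kappa>\kappa$. A set $A=\operatorname{ran}(f)\in I^\kappa$ has no isolated point: if $A\cap N_s=\{f(u)\}$, then $f$ would be constant on a neighborhood of $u$. So the closed set consisting of $N_{\langle0\rangle}$ and the constant function with value $1$ has size $2^\kappa$ and lies in $I^\kappa_{cl}\setminus I^\kappa$.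

A set $C\subseteq\kappa$ is \emph{club} if it is unbounded in $\kappa$ and contains all its limit points below $\kappa$. The \emph{club filter} on $\kappa$ is the set
\[
\mathrm{Club}_\kappa=\{x\in{}^\kappa\kappa : \text{there is a club } C\subseteq\kappa \text{ with } x(\alpha)=1 \text{ for all }\alpha\in C\}.
\]
The natural witness for $x\in\mathrm{Club}_\kappa$ is a club $C$, and it is never unique, since $C\setminus\alpha$ is a witness as well. Two results are known. In models of the form $\mathrm L[d]$ with $d\subseteq\kappa$ we have $\mathrm{Club}_\kappa\in I^\kappa_{cl}$, and it is consistent that $\mathrm{Club}_\kappa\notin I^\kappa$. L\"ucke and Schlicht \cite{LS} ask: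

\begin{quote}
Is it consistent that $\mathrm{Club}_\kappa$ is an element of $I^\kappa$?
\end{quote}

The two examples above fail to be in $I^\kappa$ because they are small, globally or near some point. The club filter is small nowhere: whether $x\in\mathrm{Club}_\kappa$ does not depend on any initial segment of $x$. One may therefore guess that the two classes agree on the club filter. By the second known result there is no outright construction in ZFC of a continuous bijection from ${}^\kappa\kappa$ onto $\mathrm{Club}_\kappa$, so a proof of the guess has to transform a given bijection from a closed set, about which nothing else is known. This can be done.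

\begin{theorem}\label{thm:club}
$\mathrm{Club}_\kappa\in I^\kappa$ if and only if $\mathrm{Club}_\kappa\in I^\kappa_{cl}$.
\end{theorem}

\begin{theorem}\label{thm:L}
If $V=\mathrm L[d]$ with $d\subseteq\kappa$, then $\mathrm{Club}_\kappa\in I^\kappa$. In particular, in $\mathrm L$ we have $\mathrm{Club}_\kappa\in I^\kappa$ for every uncountable regular $\kappa$. Hence, if ZFC is consistent, then so is ZFC together with the statement that $\mathrm{Club}_\kappa\in I^\kappa$ for all uncountable $\kappa$ with $\kappa=\kappa^{<\kappa}$.
\end{theorem}

So the answer to the question is yes, and together with the second known result the statement $\mathrm{Club}_\kappa\in I^\kappa$ is independent of ZFC. That result is used for this last remark only. The first known result is proved below, in a uniform version (Lemma~\ref{lem:unif}).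

The proof of Theorem~\ref{thm:club} uses only that the club filter has room inside every basic open set. The following notion makes this precise. We write $\operatorname{lh}(s)$ for the domain of $s$ and $s\perp s'$ if neither of $s,s'$ extends the other.

\begin{definition}\label{def:perfect}
A set $P\subseteq{}^\kappa\kappa$ is \emph{$\kappa$-perfect} if there is a map $\sigma:{}^{<\kappa}2\to{}^{<\kappa}\kappa$ such that $s\subsetneq s'$ implies $\sigma(s)\subsetneq\sigma(s')$; $\sigma(s)=\bigcup_{\alpha<\operatorname{lh}(s)}\sigma(s{\restriction}\alpha)$ if $\operatorname{lh}(s)$ is a limit ordinal; $\sigma(s^\frown0)\perp\sigma(s^\frown1)$ for all $s$; and $P=\{\sigma^*(u):u\in{}^\kappa2\}$, where $\sigma^*(u)=\bigcup_{\alpha<\kappa}\sigma(u{\restriction}\alpha)$.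
\end{definition}

\begin{theorem}\label{thm:char}
For $A\subseteq{}^\kappa\kappa$ the following are equivalent.
\begin{enumerate}
\item[(a)] $A\in I^\kappa$.
\item[(b)] There are a continuous $f:{}^\kappa\kappa\to{}^\kappa\kappa$ with $\operatorname{ran}(f)=A$ such that every $f[N_s]$, $s\in{}^{<\kappa}\kappa$, contains a $\kappa$-perfect set, and a closed $E\subseteq{}^\kappa\kappa$ such that $f{\restriction}E$ is a bijection onto $A$.
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:dense}
If $A\in I^\kappa_{cl}$ and $A\cap N_s$ contains a $\kappa$-perfect set for every $s\in{}^{<\kappa}\kappa$, then $A\in I^\kappa$. So if every $A\cap N_s$ contains a $\kappa$-perfect set, as is the case for $A=\mathrm{Club}_\kappa$, then $A\in I^\kappa$ if and only if $A\in I^\kappa_{cl}$.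
\end{theorem}

\begin{theorem}\label{thm:class}
Let $V=\mathrm L[d]$ with $d\subseteq\kappa$.
\begin{enumerate}
\item[(1)] $A\in I^\kappa$ if and only if $A=\operatorname{ran}(f)$ for some continuous $f:{}^\kappa\kappa\to{}^\kappa\kappa$ such that every $f[N_s]$ contains a $\kappa$-perfect set.
\item[(2)] Every continuous image $A$ of a closed subset of ${}^\kappa\kappa$ such that every $A\cap N_s$ contains a $\kappa$-perfect set is in $I^\kappa$.
\end{enumerate}
\end{theorem}

Theorems~\ref{thm:club}, \ref{thm:char} and~\ref{thm:dense} are theorems of ZFC, and all three come from one construction, Proposition~\ref{prop:absorb}. Section~\ref{sec:hand} shows its idea in two cases that can be done by hand, Section~\ref{sec:absorb} proves it, and Section~\ref{sec:club} applies it to the club filter. Section~\ref{sec:L} produces unique witnesses in $\mathrm L[d]$ and proves Theorem~\ref{thm:L}. Sections~\ref{sec:perfect} and~\ref{sec:proofs} treat $\kappa$-perfect sets and the remaining theorems.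

\section{Closed sets, trees and dead nodes}\label{sec:trees}

The cardinal $\kappa$ is regular, because $\kappa^{\operatorname{cf}(\kappa)}>\kappa$. Hence every set of fewer than $\kappa$ ordinals below $\kappa$ is bounded in $\kappa$, and the union of an increasing sequence of fewer than $\kappa$ elements of ${}^{<\kappa}\kappa$ is again in ${}^{<\kappa}\kappa$. ``Limit ordinal'' means nonzero limit ordinal. A map $f$ is continuous at $u$ if and only if for every $\xi<\kappa$ there is $\zeta<\kappa$ such that $f(u'){\restriction}\xi=f(u){\restriction}\xi$ for all $u'\in\operatorname{dom}(f)$ with $u'{\restriction}\zeta=u{\restriction}\zeta$. For $s\in{}^{<\kappa}\kappa$ and $u\in{}^\kappa\kappa$ let $s^\frown u$ be the extension of $s$ with $(s^\frown u)(\operatorname{lh}(s)+i)=u(i)$ for $i<\kappa$. The map $u\mapsto s^\frown u$ is a homeomorphism of ${}^\kappa\kappa$ onto $N_s$.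

\medskip\noindent\emph{Products.} Let $1\le n<\omega$. For $p=(x_1,\dots,x_n)\in({}^\kappa\kappa)^n$ put $p{\restriction}\alpha=(x_1{\restriction}\alpha,\dots,x_n{\restriction}\alpha)$. A \emph{node} of length $\alpha<\kappa$ is an element $t$ of $({}^\alpha\kappa)^n$, and its \emph{cone} is $O_t=\{p: p{\restriction}\alpha=t\}$. The cones form a basis of the product topology. A bijection $\kappa\to\kappa^n$, applied coordinatewise, is a bijection ${}^\kappa\kappa\to({}^\kappa\kappa)^n$ that maps the sets $N_s$ onto the cones. We use it to identify the two spaces. In particular, every cone is homeomorphic to ${}^\kappa\kappa$, and in the definitions of $I^\kappa$ and $I^\kappa_{cl}$ the domain may be taken in $({}^\kappa\kappa)^n$.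

\medskip\noindent\emph{Closed sets.} A set $C\subseteq({}^\kappa\kappa)^n$ is closed if and only if each failure $p\notin C$ is witnessed by fewer than $\kappa$ coordinates, that is, there is $Z\subseteq\kappa$ with $|Z|<\kappa$ such that no $p'$ that agrees with $p$ on $Z$ is in $C$. Indeed, $Z$ is bounded by some $\alpha<\kappa$, and then $O_{p\restriction\alpha}\cap C=\emptyset$. A \emph{tree} is a set $T$ of nodes that is closed under restrictions, and
\[
[T]=\{p : p{\restriction}\alpha\in T\text{ for all }\alpha<\kappa\}.
\]
The \emph{tree of} $C$ is $T_C=\{p{\restriction}\alpha:p\in C,\ \alpha<\kappa\}$. If $C$ is closed, then $C=[T_C]$, because every point of $[T_C]$ is in the closure of $C$.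

\medskip\noindent\emph{Graphs.} If $E$ is closed and $g:E\to{}^\kappa\kappa$ is continuous, then $G=\{(g(y),y):y\in E\}$ is closed. For let $(x,y)\notin G$. If $y\notin E$, some $N_{y\restriction\zeta}$ misses $E$. If $y\in E$, then $g(y){\restriction}\xi\ne x{\restriction}\xi$ for some $\xi$, and $N_{x\restriction\xi}\times N_{y\restriction\zeta}$ misses $G$ when $\zeta$ is chosen for $\xi$ by continuity at $y$. Consequently $A\in I^\kappa_{cl}$ if and only if there is a closed $G\subseteq({}^\kappa\kappa)^2$ whose first projection maps $G$ injectively onto $A$.

\medskip\noindent\emph{Dead nodes.} Let $T$ be a tree that contains the node of length $0$. A node $t$ of length $\delta$ is \emph{dead} (for $T$) if $t\notin T$ and $t{\restriction}\beta\in T$ for all $\beta<\delta$. A point $p\notin[T]$ has exactly one dead restriction, namely its shortest restriction outside $T$, and a point of $[T]$ has none. So the whole space is a disjoint union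
\begin{equation}\label{eq:partition}
({}^\kappa\kappa)^n=[T]\ \cup\ \bigcup\{O_t : t\text{ dead}\}.
\end{equation}
Dead nodes may have limit length. Let $C$ be the set of $x\in{}^\kappa2$ that take the value $1$ only finitely often. A failure $x\notin C$ is witnessed by countably many coordinates, so $C$ is closed, and the sequence of length $\omega$ with constant value $1$ is dead for $T_C$. This $C$ has no isolated point, and it is not in $I^\kappa$ because $|C|=\kappa$.

\section{Two cases by hand}\label{sec:hand}

The first example shows what a canonical witness is good for.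

\begin{example}\label{ex:eventual}
Let $A_0\subseteq\mathrm{Club}_\kappa$ be the set of all $x$ such that $x(v)=1$ for all sufficiently large limit ordinals $v<\kappa$. Then $A_0\in I^\kappa$. For $x\in A_0$ let $\delta(x)$ be the least $\delta$ such that $x(v)=1$ for all limit $v\ge\delta$. For $a\in{}^{<\kappa}\kappa$ let $A_a$ be the set of $x\supseteq a$ with $x(v)=1$ for all limit $v\ge\operatorname{lh}(a)$. Filling the free coordinates of $A_a$ in increasing order gives a continuous bijection ${}^\kappa\kappa\to A_a$. If $a=x{\restriction}\delta(x)$, then for each $\delta'<\delta(x)$ there is a limit $v$ with $\delta'\le v<\delta(x)$ and $a(v)\ne1$, so every $x'\in A_a$ has $\delta(x')=\delta(x)$. Hence the sets $A_{x\restriction\delta(x)}$ partition $A_0$. There are at most $\kappa^{<\kappa}=\kappa$ of them, and the sequences $a$ of length $\omega+1$ with $a(\omega)=0$ already give $\kappa$ many. List them as $\langle A^\eta:\eta<\kappa\rangle$ with continuous bijections $g_\eta:{}^\kappa\kappa\to A^\eta$. Then $h(\langle\eta\rangle^\frown u)=g_\eta(u)$ is a continuous bijection onto $A_0$.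
\end{example}

For the club filter itself there is no witness of this kind. If $x(v)=1$ exactly for $v\ne\omega$, the union of all clubs on which $x$ is $1$ is $\kappa\setminus\{\omega\}$, which is not closed, so there is no largest such club. In $\mathrm L[d]$ one can take the least witness in a canonical well-order. This leads to a closed set with many dead nodes, and the cones over these nodes must be mapped somewhere. The second example does this in the smallest case, where the closed set is a single point.

\begin{example}\label{ex:point}
Let $A'\in I^\kappa$ and let $p\notin A'$ be in the closure of $A'$. Then $A'\cup\{p\}\in I^\kappa$. Let $f:{}^\kappa\kappa\to A'$ be a continuous bijection and let $U_\alpha$ be the open set of all $u$ such that $\alpha$ is the first coordinate where $f(u)$ and $p$ differ. The sets $U_\alpha$ partition ${}^\kappa\kappa$, because $p\notin A'$. For each $\xi$ some $f(u)$ extends $p{\restriction}\xi$, so $U_\alpha\neq\emptyset$ for unboundedly many $\alpha$. List these in increasing order as $\langle\alpha_i:i<\kappa\rangle$, so that $\alpha_i\ge i$. A nonempty open set $U$ is the disjoint union of exactly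 $\kappa$ basic open sets: take the minimal $s$ with $N_s\subseteq U$ and split each $N_s$ into the sets $N_{s^\frown\gamma}$, $\gamma<\kappa$. Write $U_{\alpha_i}$ as the disjoint union of sets $N_{s(i,\gamma)}$ with $1\le\gamma<\kappa$.

Let $\bar0$ be the constant function with value $0$. The dead nodes for the tree of $\{\bar0\}$ are the sequences $(\bar0{\restriction}i)^\frown\gamma$ with $i<\kappa$ and $1\le\gamma<\kappa$. Define
\[
h(\bar0)=p,\qquad h\big((\bar0{\restriction}i)^\frown\gamma^\frown u\big)=f\big(s(i,\gamma)^\frown u\big).
\]
By \eqref{eq:partition}, $h$ is a bijection onto $A'\cup\{p\}$, and it is continuous on each cone. If $u'\neq\bar 0$ extends $\bar0{\restriction}\xi$, then its dead restriction has $i\ge\xi$, so $h(u')$ extends $p{\restriction}\alpha_i\supseteq p{\restriction}\xi$. Thus $h$ is continuous at $\bar0$.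
\end{example}

In Example~\ref{ex:point} the cones over the dead nodes are sent bijectively onto pairwise disjoint pieces of the target, and the piece of a node that dies late is close to the image of the point that the node follows. If $p$ is not in the closure of $A'$, no such pieces exist, and $A'\cup\{p\}\notin I^\kappa$ because $p$ is isolated.

Now let $G\subseteq({}^\kappa\kappa)^2$ be any closed set that projects injectively onto $A$. Choose disjoint closed pieces $B_t\subseteq A$ in $I^\kappa$ for the dead nodes $t$ of $T_G$, map $G$ by the projection and each cone $O_t$ onto $B_t$. This map is onto $A$, but each point of a piece $B_t$ is hit twice, once from $O_t$ and once from $G$. So we must delete from $G$ the points $(x,y)$ with $x\in B_t$. What remains need not be closed: for a single $t$ it is relatively open in $G$. To make it closed, add a third coordinate $z$ that names, for each $t$, the first level at which $x$ leaves the tree of $B_t$. The resulting closed set has new dead nodes, those where $z$ has guessed a wrong level. They need pieces of their own, these pieces must be deleted too, which needs further entries of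 $z$, and so on. The regress closes up because a node that dies at level $\delta$ can be handled by an entry $z(\beta)$ with $\beta\ge\delta$. The tree and its dead nodes are then defined together in one recursion of length $\kappa$.

\section{Absorbing the dead nodes}\label{sec:absorb}

Let $\mathrm{Seq}_\alpha=({}^\alpha\kappa)^3$ and $\mathrm{Seq}=\bigcup_{\alpha<\kappa}\mathrm{Seq}_\alpha$. Then $|\mathrm{Seq}|=\kappa^{<\kappa}=\kappa$. We do not know in advance which nodes will be dead, so we hold a piece in reserve for every node.

\begin{proposition}\label{prop:absorb}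
Let $G\subseteq({}^\kappa\kappa)^2$ be a nonempty closed set whose first projection maps $G$ injectively onto $A$. Let $\langle B_t:t\in\mathrm{Seq}\rangle$ be pairwise disjoint closed subsets of ${}^\kappa\kappa$ with $B_t\subseteq A$ and $B_t\in I^\kappa$, such that
\begin{enumerate}
\item[$(*)$] for all $(x,y)\in G$ and $\xi<\kappa$ there is $\zeta<\kappa$ such that $B_{(a,b,c)}\subseteq N_{x\restriction\xi}$ whenever $x{\restriction}\zeta\subseteq a$ and $y{\restriction}\zeta\subseteq b$.
\end{enumerate}
Then $A\in I^\kappa$.
\end{proposition}

\begin{proof}
Let $K_t$ be the tree of $B_t$. Since $B_t$ is closed, $x\notin B_t$ if and only if $x{\restriction}v\notin K_t$ for some $v<\kappa$. Each node $t$ is assigned a coordinate of $z$ at which this $v$ is to be recorded: fix an injection $\#:\mathrm{Seq}\to\kappa$ with $\#t\ge\operatorname{lh}(t)$. To obtain it, list $\mathrm{Seq}$ without repetition as $\langle t_i:i<\kappa\rangle$ and let $\#t_i$ be the least ordinal $\ge\operatorname{lh}(t_i)$ outside $\{\#t_j:j<i\}$.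

\medskip\noindent\emph{Step 1: the tree.} We define $T\cap\mathrm{Seq}_\alpha$ by recursion on $\alpha<\kappa$. As in Section~\ref{sec:trees}, $s\in\mathrm{Seq}_\delta$ is dead if $s\notin T$ and $s{\restriction}\beta\in T$ for all $\beta<\delta$. This depends only on the levels $\le\delta$ of $T$. Call $\beta<\kappa$ \emph{active} if $\beta=\#s$ for a dead $s$, and write $s_\beta$ for this $s$, which is unique. Since $\operatorname{lh}(s)\le\#s$, whether $\beta$ is active depends only on the levels $\le\beta$ of $T$. So at stage $\alpha$ it is decided which $\beta<\alpha$ are active, and we may put $(a,b,c)\in\mathrm{Seq}_\alpha$ into $T$ if and only if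
\begin{enumerate}
\item[(T1)] $(a,b)\in T_G$;
\item[(T2)] for every active $\beta<\alpha$, with $v=c(\beta)$: $a{\restriction}v'\in K_{s_\beta}$ for all $v'<v$ with $v'\le\alpha$, and $a{\restriction}v\notin K_{s_\beta}$ if $v\le\alpha$;
\item[(T3)] $c(\beta)=0$ for every inactive $\beta<\alpha$.
\end{enumerate}
In (T2) the value $c(\beta)$ is a guess of the first level at which the first coordinate leaves $K_{s_\beta}$, and the condition says that $a$ does not refute the guess. Condition (T3) removes all freedom from the unused entries.

The set $T$ is a tree. Let $(a,b,c)\in T\cap\mathrm{Seq}_\alpha$ and $\alpha'<\alpha$. Conditions (T1) and (T3) pass to the restriction to $\alpha'$. Condition (T2) for the restriction speaks about the sequences $(a{\restriction}\alpha'){\restriction}v'=a{\restriction}v'$ with $v'\le\alpha'$, and each of its demands is among those for $(a,b,c)$. The node of length $0$ is in $T$ because $G\ne\emptyset$. So \eqref{eq:partition} holds for $T$.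

\medskip\noindent\emph{Step 2: the branches.} We claim that $(x,y,z)\in[T]$ if and only if $(x,y)\in G$, $z(\beta)=0$ for inactive $\beta$, and for every active $\beta$
\begin{equation}\label{eq:z}
x\notin B_{s_\beta}\quad\text{and}\quad z(\beta)=\min\{v: x{\restriction}v\notin K_{s_\beta}\}.
\end{equation}
Let $(x,y,z)\in[T]$. Then $(x,y)\in[T_G]=G$ by (T1), and (T3) gives the inactive entries. For active $\beta$ apply (T2) to the restriction to some $\alpha$ above $\beta$ and $z(\beta)$. It yields $x{\restriction}v'\in K_{s_\beta}$ for all $v'<z(\beta)$ and $x{\restriction}z(\beta)\notin K_{s_\beta}$, which is \eqref{eq:z}. Conversely, if $(x,y,z)$ has the listed properties, then every restriction satisfies (T1) and (T3), and it satisfies (T2) because a correct guess is not refuted by an initial segment of $x$.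

Let $D=\bigcup\{B_t:t\text{ dead}\}\subseteq A$ and $\pi(x,y,z)=x$. Then $\pi$ maps $[T]$ bijectively onto $A\setminus D$. It maps into $A\setminus D$: if $(x,y,z)\in[T]$, then $x\in A$, and for dead $t$ the ordinal $\beta=\#t$ is active with $s_\beta=t$, so $x\notin B_t$ by \eqref{eq:z}. It is injective: $x$ determines $y$ by the hypothesis on $G$, and $x$ determines $z$ by the claim. It is onto: for $x\in A\setminus D$ take $y$ with $(x,y)\in G$. For active $\beta$ we have $x\notin B_{s_\beta}$, so the minimum in \eqref{eq:z} exists. This defines $z$ with $(x,y,z)\in[T]$.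

\medskip\noindent\emph{Step 3: the map.} For dead $t$ the cone $O_t$ is homeomorphic to ${}^\kappa\kappa$ and $B_t\in I^\kappa$, so there is a continuous bijection $g_t:O_t\to B_t$. Define $h:({}^\kappa\kappa)^3\to A$ by $h=\pi$ on $[T]$ and $h=g_t$ on $O_t$ for dead $t$. The domain is partitioned as in \eqref{eq:partition}, the set $A$ is the disjoint union of $A\setminus D$ and the sets $B_t$ for dead $t$, and $h$ maps the parts bijectively onto the parts. So $h$ is a bijection.

On each open set $O_t$ the map $h$ is continuous. Let $p=(x,y,z)\in[T]$ and $\xi<\kappa$. Take $\zeta$ as in $(*)$. A larger $\zeta$ also works, so let $\zeta\ge\xi$. Let $p'=(x',y',z')$ satisfy $p'{\restriction}\zeta=p{\restriction}\zeta$. If $p'\in[T]$, then $h(p')=x'\supseteq x{\restriction}\xi$. Otherwise $p'$ has a dead restriction $t'=(a',b',c')$, and its length exceeds $\zeta$ because $p'{\restriction}\zeta=p{\restriction}\zeta\in T$. Then $x{\restriction}\zeta\subseteq a'$ and $y{\restriction}\zeta\subseteq b'$, so $h(p')\in B_{t'}\subseteq N_{x\restriction\xi}$. Thus $h$ is continuous at $p$, and $h$ witnesses $A\in I^\kappa$.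
\end{proof}

Each hypothesis on the reserve is used once: closedness of the $B_t$ in Step~2, disjointness for the injectivity of $h$, and $(*)$ for continuity on $[T]$. The equation $\kappa^{<\kappa}=\kappa$ gives the injection $\#$. Condition $(*)$ holds with $\zeta=\xi$ as soon as $B_{(a,b,c)}\subseteq N_a$ for all nodes.

\section{The club filter}\label{sec:club}

For the club filter a reserve can be written down. A point of $B_t$ extends the first coordinate of $t$, then shows a mark that names $t$, shows no mark afterwards, and is $1$ at all later limit ordinals. Marks are placed at successor ordinals, where they do not affect membership in $\mathrm{Club}_\kappa$.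

\begin{lemma}\label{lem:marks}
There are pairwise disjoint closed sets $B_t\in I^\kappa$, $t=(a,b,c)\in\mathrm{Seq}$, with $B_t\subseteq\mathrm{Club}_\kappa\cap N_a$.
\end{lemma}

\begin{proof}
Fix $M\subseteq\kappa$ with $|M|=|\kappa\setminus M|=\kappa$ and bijections $m:\mathrm{Seq}\to M$ and $\rho:\kappa\to\kappa\setminus M$. For $t=(a,b,c)\in\mathrm{Seq}_\alpha$ let $B_t$ be the set of all $x\supseteq a$ such that $x(\alpha)=1$, $x(\alpha+1)=m(t)$, $x(v)=1$ for all limit $v>\alpha+1$, and $x(v)\notin M$ for all successor ordinals $v>\alpha+1$. A failure $x\notin B_t$ is witnessed by one coordinate, so $B_t$ is closed. The limit ordinals above $\alpha+1$ form a club, so $B_t\subseteq\mathrm{Club}_\kappa\cap N_a$.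

Let $x\in B_t\cap B_{t'}$ with lengths $\alpha\le\alpha'$. If $\alpha<\alpha'$, then $\alpha'+1>\alpha+1$ is a successor ordinal with $x(\alpha'+1)=m(t')\in M$, which contradicts $x\in B_t$. So $\alpha=\alpha'$ and $m(t)=x(\alpha+1)=m(t')$, that is, $t=t'$.

Let $\langle v_i:i<\kappa\rangle$ list the successor ordinals above $\alpha+1$ in increasing order. Sending $u$ to the element $x$ of $B_t$ with $x(v_i)=\rho(u(i))$ for all $i$ is a bijection ${}^\kappa\kappa\to B_t$. It is continuous because $v_i\ge i$, so that $x{\restriction}\xi$ depends only on $u{\restriction}\xi$.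
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:club}]
One direction is the inclusion $I^\kappa\subseteq I^\kappa_{cl}$. If $\mathrm{Club}_\kappa\in I^\kappa_{cl}$, take a closed $G\subseteq({}^\kappa\kappa)^2$ that projects injectively onto $\mathrm{Club}_\kappa$, and apply Proposition~\ref{prop:absorb} with the sets of Lemma~\ref{lem:marks}. Condition $(*)$ holds with $\zeta=\xi$.
\end{proof}

\section{Unique witnesses in $\mathrm L[d]$}\label{sec:L}

For $R\subseteq({}^\kappa\kappa)^2$ let $p[R]=\{x:\exists w\,(x,w)\in R\}$.

\begin{lemma}\label{lem:unif}
Let $V=\mathrm L[d]$ with $d\subseteq\kappa$, and let $R\subseteq({}^\kappa\kappa)^2$ be closed. There is a closed $E\subseteq({}^\kappa\kappa)^3$ such that $(x,w,y)\in E$ implies $(x,w)\in R$, and for each $x\in p[R]$ there is exactly one pair $(w,y)$ with $(x,w,y)\in E$. In particular $p[R]\in I^\kappa_{cl}$.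
\end{lemma}

We want to select for each $x$ the least $w$ in the canonical well-order. The statement that $w$ is least refers to all other $w'$, so it is not visibly a closed condition. The coordinate $y$ supplies a model in which the statement can be verified. The model must be determined by $x$, so we take the first level of the constructible hierarchy that suffices. Its code must be determined by the model, so we use its complete theory, with a name for every ordinal below $\kappa$, and not a relation on $\kappa$ isomorphic to it, of which there are many.

We recall the facts that are needed. $\mathrm{ZFC}^-$ is ZFC without the power set axiom and with the Collection scheme. For $D\subseteq\kappa$ let $\mathrm L_0[D]=\emptyset$, let $\mathrm L_{\beta+1}[D]$ be the set of subsets of $\mathrm L_\beta[D]$ that are definable with parameters in $(\mathrm L_\beta[D],\in,D\cap\mathrm L_\beta[D])$, take unions at limits, and let $\mathrm L[D]$ be the union of all levels.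
\begin{enumerate}
\item[(L1)] $\kappa,D\in\mathrm L_{\kappa+1}[D]$, and $\mathrm L[D]$ is the least transitive class model of ZF that contains all ordinals and has $D$ as an element. For regular $\theta>\kappa$, $\mathrm L_\theta[D]\models\mathrm{ZFC}^-$.
\item[(L2)] The map $\beta\mapsto\mathrm L_\beta[D]$ and the canonical well-order $<_D$ of $\mathrm L[D]$ are defined from the parameter $D$ by fixed formulas that are absolute for transitive models of $\mathrm{ZFC}^-$ containing $D$. Such a model $N$ satisfies $V=\mathrm L[D]$ if and only if $N=\mathrm L_\alpha[D]$ for $\alpha=N\cap\mathrm{Ord}$. For each formula, the theory $\mathrm{ZFC}^-+V=\mathrm L[D]$ proves that the class it defines, if nonempty, has a $<_D$-least element.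
\item[(L3)] The G\"odel pairing function $\Gamma:\mathrm{Ord}\times\mathrm{Ord}\to\mathrm{Ord}$ is a bijection that maps $\kappa\times\kappa$ onto $\kappa$. It is absolute for transitive models of $\mathrm{ZFC}^-$, and so are the satisfaction relation for set structures and the set of axioms of $\mathrm{ZFC}^-$.
\item[(L4)] A well-founded extensional structure $(\mathfrak N,\in^{\mathfrak N})$ is isomorphic to a transitive set with the true membership relation (the Mostowski collapse).
\end{enumerate}

\begin{proof}[Proof of Lemma~\ref{lem:unif}]
If $R=\emptyset$, let $E=\emptyset$. So let $R\ne\emptyset$.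

\medskip\noindent\emph{Coding $R$.} The models we use must recognize membership in $R$, so we code the tree of $R$ into the predicate. Since $|T_R|\le\kappa^{<\kappa}=\kappa$, we can list $T_R$, possibly with repetitions, as $\langle(a_i,b_i):i<\kappa\rangle$. Write $\Gamma_4(i,\xi,\eta,\eta')=\Gamma(1,\Gamma(i,\Gamma(\xi,\Gamma(\eta,\eta'))))$ and let
\[
D=\{\Gamma(0,\nu):\nu\in d\}\ \cup\ \{\Gamma_4(i,\xi,a_i(\xi),b_i(\xi)) : i<\kappa,\ \xi<\operatorname{lh}(a_i)\}\ \subseteq\ \kappa .
\]
Then $d=\{\nu<\kappa:\Gamma(0,\nu)\in D\}\in\mathrm L[D]$, so $V=\mathrm L[d]=\mathrm L[D]$ by (L1). Let $\chi(x,w,\kappa,D)$ be the formula that says: $x,w:\kappa\to\kappa$, and for every $\alpha<\kappa$ there is $i<\kappa$ such that for all $\xi,\eta,\eta'<\kappa$,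
\[
\Gamma_4(i,\xi,\eta,\eta')\in D\iff \xi<\alpha\ \wedge\ x(\xi)=\eta\ \wedge\ w(\xi)=\eta' .
\]
For given $\alpha$ and $i$ the displayed equivalence holds for all $\xi,\eta,\eta'$ exactly when $(a_i,b_i)=(x{\restriction}\alpha,w{\restriction}\alpha)$. So $\chi(x,w,\kappa,D)$ holds if and only if $(x,w)\in[T_R]=R$. All quantifiers range over $\kappa$, so by (L3) $\chi$ is absolute for transitive models of $\mathrm{ZFC}^-$ that contain $x,w,\kappa,D$.

\medskip\noindent\emph{The canonical witness.} Call an ordinal $\beta$ \emph{adequate for $x$} if $\beta>\kappa$, $\mathrm L_\beta[D]\models\mathrm{ZFC}^-$, $x\in\mathrm L_\beta[D]$, and some $w'\in\mathrm L_\beta[D]$ satisfies $\chi(x,w',\kappa,D)$. This is expressed by a formula in $\beta,x,\kappa,D$ that is absolute in the same sense, by (L2) and (L3). If $(x,w')\in R$, then $x,w'\in\mathrm L_\theta[D]$ for some regular $\theta>\kappa$, and $\theta$ is adequate for $x$ by (L1). So for $x\in p[R]$ we may let $\alpha(x)$ be the least ordinal adequate for $x$, and $w(x)$ the $<_D$-least $w'\in\mathrm L_{\alpha(x)}[D]$ with $(x,w')\in R$. Let $\mathcal L$ be the language with $\in$ and constants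 $\dot\kappa,\dot D,\dot x,\dot w$ and $c_\xi$ for $\xi<\kappa$, and consider the $\mathcal L$-structure
\[
\mathfrak M_x=\big(\mathrm L_{\alpha(x)}[D],\in,\kappa,D,x,w(x),\xi\big)_{\xi<\kappa}.
\]

\medskip\noindent\emph{The set $E$.} List the $\mathcal L$-sentences without repetition as $\langle\varphi_\xi:\xi<\kappa\rangle$, and for $y\in{}^\kappa\kappa$ let $\mathrm{Th}_y=\{\varphi_\xi:y(\xi)\ge1\}$. Let $(x,w,y)\in E$ if and only if the following hold.
\begin{enumerate}
\item[(E0)] $(x,w)\in R$.
\item[(E1)] $\mathrm{Th}_y$ is complete and consistent and contains: the axioms of $\mathrm{ZFC}^-$; $V=\mathrm L[\dot D]$; ``$\dot\kappa$ is an ordinal, $\dot D\subseteq\dot\kappa$ and $\dot x,\dot w:\dot\kappa\to\dot\kappa$''; ``$\dot w$ is the $<_{\dot D}$-least $w'$ with $\chi(\dot x,w',\dot\kappa,\dot D)$''; and ``no ordinal is adequate for $\dot x$'' (with $\dot\kappa,\dot D$ in place of $\kappa,D$).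
\item[(E2)] $\mathrm{Th}_y$ contains $c_\xi\in\dot\kappa$ for all $\xi$, and $c_\xi\in c_\eta$ for all $\xi<\eta$. For all $\xi,\eta<\kappa$: the sentence $c_\xi\in\dot D$ is in $\mathrm{Th}_y$ if and only if $\xi\in D$; the sentence $\dot x(c_\xi)=c_\eta$ is in $\mathrm{Th}_y$ if and only if $x(\xi)=\eta$; and the sentence $\dot w(c_\xi)=c_\eta$ is in $\mathrm{Th}_y$ if and only if $w(\xi)=\eta$.
\item[(E3)] Let $y(\xi)\ge1$ and write $y(\xi)=1+\eta$. If $\varphi_\xi$ has the form $\exists v\,(v\in\dot\kappa\wedge\psi(v))$, then $\psi(c_\eta)\in\mathrm{Th}_y$ and $\psi(c_{\eta'})\notin\mathrm{Th}_y$ for all $\eta'<\eta$. If $\varphi_\xi$ does not have this form, then $\eta=0$.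
\item[(E4)] There is no sequence $\langle\psi_n(v):n<\omega\rangle$ of $\mathcal L$-formulas such that $\mathrm{Th}_y$ contains $\exists!v\,\psi_n(v)$ and $\exists v\exists v'(\psi_{n+1}(v)\wedge\psi_n(v')\wedge v\in v')$ for all $n$.
\end{enumerate}
Condition (E3) will ensure that $\dot\kappa$ has no elements other than the $c_\eta$. The plain requirement that some $\psi(c_\eta)$ be in the theory quantifies over all $\eta<\kappa$, and its failure is not seen on fewer than $\kappa$ coordinates. For this reason $y$ records the least such $\eta$, the same device as the coordinate $z$ in Section~\ref{sec:absorb}.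

\medskip\noindent\emph{$E$ is closed.} Condition (E0) is closed. For the others we use the criterion of Section~\ref{sec:trees}. If (E1) fails, then $y$ vanishes at the indices of a sentence and of its negation, or $y\ge1$ at the indices of finitely many sentences that prove a contradiction, or $y$ vanishes at the index of one required sentence. If (E2) fails, this is seen at one coordinate of $y$ and at most one coordinate of $x$ or $w$. If (E3) fails at $\xi$, this is seen at the coordinate $\xi$ of $y$ and at most one more, the index of $\psi(c_\eta)$ or of some $\psi(c_{\eta'})$. If (E4) fails, this is seen at countably many coordinates of $y$, and these are fewer than $\kappa$ because $\kappa$ is uncountable.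

\medskip\noindent\emph{Uniqueness.} Let $(x,w,y)\in E$. By the completeness theorem $\mathrm{Th}_y$ has a model $\mathfrak M$, and since $\mathrm{Th}_y$ is complete and consistent it is the set of all sentences true in $\mathfrak M$. Let $\mathfrak N$ be the substructure of all elements that are definable in $\mathfrak M$ by an $\mathcal L$-formula without parameters. It contains the interpretations of the constants. If $\mathfrak M\models\exists v\,\psi(v,e_1,\dots,e_k)$ with $e_1,\dots,e_k$ definable, then by (L2) there is a $<_{\dot D}$-least such $v$ in $\mathfrak M$, and it is definable. By the Tarski--Vaught test $\mathfrak N$ is an elementary substructure of $\mathfrak M$. So $\mathrm{Th}_y$ is the theory of $\mathfrak N$, and every element of $\mathfrak N$ is definable in $\mathfrak N$.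

If $e_{n+1}\in^{\mathfrak N}e_n$ for all $n<\omega$, then formulas $\psi_n$ defining the $e_n$ violate (E4). So $\mathfrak N$ is well-founded. It is extensional as a model of $\mathrm{ZFC}^-$, and by (L4) we may replace it by an isomorphic structure $N$ on a transitive set. Then $\dot\kappa^N$ is an ordinal. Let $e\in\dot\kappa^N$ be defined by $\psi(v)$. The sentence $\exists v\,(v\in\dot\kappa\wedge\psi(v))$ is in $\mathrm{Th}_y$, so by (E3) some $\psi(c_\eta)$ is in $\mathrm{Th}_y$, and $e=c_\eta^N$. With the first part of (E2), $\eta\mapsto c_\eta^N$ is a strictly increasing map of $\kappa$ onto the ordinal $\dot\kappa^N$. Hence $\dot\kappa^N=\kappa$ and $c^N_\eta=\eta$. Now $\dot D^N\subseteq\kappa$ and $\dot x^N,\dot w^N:\kappa\to\kappa$ by (E1), and the second part of (E2) gives $\dot D^N=D$, $\dot x^N=x$ and $\dot w^N=w$.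

By (L2) the universe of $N$ is $\mathrm L_\alpha[D]$, where $\alpha=N\cap\mathrm{Ord}>\kappa$. This $\alpha$ is adequate for $x$, as witnessed by $w$. By the last sentence in (E1) and absoluteness no $\beta<\alpha$ is adequate for $x$. So $\alpha=\alpha(x)$, and $w=w(x)$ by (E1) and absoluteness of $<_D$ and $\chi$. Thus $N=\mathfrak M_x$, and $\mathrm{Th}_y$ is the theory of $\mathfrak M_x$. Finally (E3) determines $y$ from $\mathrm{Th}_y$:
\begin{equation}\label{eq:y}
y(\xi)=\begin{cases}0&\text{if }\varphi_\xi\notin\mathrm{Th}_y,\\ 1+\min\{\eta:\psi(c_\eta)\in\mathrm{Th}_y\}&\text{if }\varphi_\xi\in\mathrm{Th}_y\text{ has the form }\exists v\,(v\in\dot\kappa\wedge\psi(v)),\\ 1&\text{otherwise.}\end{cases}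
\end{equation}
So $(w,y)$ is determined by $x$.

\medskip\noindent\emph{Existence.} Let $x\in p[R]$, let $\mathrm{Th}$ be the theory of $\mathfrak M_x$, and define $y$ by \eqref{eq:y} with $\mathrm{Th}$ in place of $\mathrm{Th}_y$. The minimum exists because every element of $\kappa$ is named by some $c_\eta$. Then $\mathrm{Th}_y=\mathrm{Th}$, and (E3) holds. Conditions (E0) and (E2) hold for $(x,w(x),y)$ by the definition of $\mathfrak M_x$. Condition (E1) holds by (L2), the choice of $w(x)$, the minimality of $\alpha(x)$ and absoluteness. Condition (E4) holds because a sequence as in (E4) would define an infinite $\in$-descending sequence of sets.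

The first projection is continuous and maps $E$ injectively onto $p[R]$, so $p[R]\in I^\kappa_{cl}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:L}]
Let $R$ be the set of pairs $(x,w)$ such that $w$ is strictly increasing, $w(\lambda)=\sup_{\xi<\lambda}w(\xi)$ for limit $\lambda<\kappa$, and $x(w(\xi))=1$ for all $\xi<\kappa$. A failure of the first two conditions is seen on some $w{\restriction}(\lambda+1)$, and a failure of the third is seen at the coordinate $\xi$ of $w$ and the coordinate $w(\xi)$ of $x$. So $R$ is closed. The functions $w$ with the first two properties are exactly the increasing enumerations of clubs, so $p[R]=\mathrm{Club}_\kappa$. If $V=\mathrm L[d]$ with $d\subseteq\kappa$, Lemma~\ref{lem:unif} gives $\mathrm{Club}_\kappa\in I^\kappa_{cl}$ and Theorem~\ref{thm:club} gives $\mathrm{Club}_\kappa\in I^\kappa$. In $\mathrm L=\mathrm L[\emptyset]$ this applies to every uncountable $\kappa$ with $\kappa=\kappa^{<\kappa}$, and by GCH in $\mathrm L$ every regular $\kappa$ satisfies this equation.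
\end{proof}

\section{$\kappa$-perfect sets}\label{sec:perfect}

To apply Proposition~\ref{prop:absorb} to a general set we need a supply of sets that are closed, belong to $I^\kappa$, and can be shrunk so as to become pairwise disjoint. The $\kappa$-perfect sets have these three properties (Lemmas~\ref{lem:closed}, \ref{lem:cantor} and~\ref{lem:disjoint}), and they occur inside every set in $I^\kappa$ (Lemma~\ref{lem:inside}). We give ${}^\kappa2$ the subspace topology.

\begin{lemma}\label{lem:closed}
Let $\sigma$ witness that $P$ is $\kappa$-perfect. Then $\sigma^*:{}^\kappa2\to P$ is a homeomorphism and $P$ is closed.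
\end{lemma}

\begin{proof}
By induction $\operatorname{lh}(\sigma(s))\ge\operatorname{lh}(s)$, so $\sigma^*(u){\restriction}\xi$ depends only on $u{\restriction}\xi$, and $\sigma^*$ is continuous. Next,
\begin{equation}\label{eq:back}
\sigma(s)\subseteq\sigma^*(u')\quad\text{implies}\quad s\subseteq u'.
\end{equation}
Otherwise let $\beta<\operatorname{lh}(s)$ be least with $s(\beta)\ne u'(\beta)$. Then $\sigma(s{\restriction}(\beta+1))$ and $\sigma(u'{\restriction}(\beta+1))$ are incompatible and both are initial segments of $\sigma^*(u')$, which is impossible. By \eqref{eq:back}, $\sigma^*$ is injective and its inverse is continuous.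

Let $x$ be in the closure of $P$. We define $u\in{}^\kappa2$ by recursion so that $\sigma(u{\restriction}\alpha)\subseteq x$ for all $\alpha$, and then $x=\sigma^*(u)\in P$. For $\alpha=0$ note that $P$ is contained in the closed set $N_{\sigma(\emptyset)}$. At limit $\alpha$ the property is preserved because $\sigma(u{\restriction}\alpha)$ is the union of the earlier values. Suppose $s=u{\restriction}\alpha$ is given with $\sigma(s)\subseteq x$. Take $\gamma<\kappa$ above the lengths of $\sigma(s^\frown0)$ and $\sigma(s^\frown1)$, and $u'$ with $\sigma^*(u'){\restriction}\gamma=x{\restriction}\gamma$. Then $\sigma(s)\subseteq\sigma^*(u')$, so $s\subseteq u'$ by \eqref{eq:back}. Put $u(\alpha)=u'(\alpha)$. The sequence $\sigma(u{\restriction}(\alpha+1))$ is an initial segment of $\sigma^*(u')$ of length below $\gamma$, hence of $x$.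
\end{proof}

\begin{lemma}\label{lem:inside}
If $f:N_s\to{}^\kappa\kappa$ is continuous and injective, then $f[N_s]$ contains a $\kappa$-perfect set.
\end{lemma}

\begin{proof}
We build $\tau,\sigma:{}^{<\kappa}2\to{}^{<\kappa}\kappa$ by recursion on the length so that $f[N_{\tau(r)}]\subseteq N_{\sigma(r)}$ for all $r$. Let $\tau(\emptyset)=s$ and $\sigma(\emptyset)=\emptyset$. At limit lengths take unions. They have length below $\kappa$ by regularity, and $f[N_{\tau(r)}]\subseteq\bigcap_{\alpha<\operatorname{lh}(r)} N_{\sigma(r\restriction\alpha)}=N_{\sigma(r)}$. Given $\tau(r)$ and $\sigma(r)$, pick distinct $w_0,w_1\in N_{\tau(r)}$. Then $f(w_0)\ne f(w_1)$, and both extend $\sigma(r)$. Let $\sigma(r^\frown k)=f(w_k){\restriction}\xi$ for $k<2$, where $\xi>\operatorname{lh}(\sigma(r))$ is so large that these two sequences differ. By continuity let $\tau(r^\frown k)\supsetneq\tau(r)$ be an initial segment of $w_k$ with $f[N_{\tau(r^\frown k)}]\subseteq N_{\sigma(r^\frown k)}$. Then $\sigma$ is as in Definition~\ref{def:perfect}. For $u\in{}^\kappa2$ the point $w=\bigcup_\alpha\tau(u{\restriction}\alpha)$ is in $N_s$, and $f(w)$ extends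 every $\sigma(u{\restriction}\alpha)$, so $f(w)=\sigma^*(u)$.
\end{proof}

Next we need ${}^\kappa2\in I^\kappa$. A continuous bijection ${}^\kappa\kappa\to{}^\kappa2$ offers $\kappa$ choices at every step, while level $\xi$ of ${}^{<\kappa}2$ has only $2^{|\xi|}$ nodes, and this can be less than $\kappa$ for all $\xi<\kappa$ (it is when $\kappa$ is strongly inaccessible). So a step cannot only reveal bits below some level. We view the point as a $\kappa\times\kappa$ array and let step $\xi$ also announce where the first $1$ in row $\xi$ will occur.

\begin{lemma}\label{lem:cantor}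
There is a continuous bijection ${}^\kappa\kappa\to{}^\kappa2$. Hence every $\kappa$-perfect set is in $I^\kappa$.
\end{lemma}

\begin{proof}
Let $W={}^{\kappa\times\kappa}2$ with the basic open sets obtained by fixing $x{\restriction}(\xi\times\xi)$, $\xi<\kappa$. A bijection $\kappa\to\kappa\times\kappa$ maps each $\alpha<\kappa$ into some $\xi\times\xi$, and each $\xi\times\xi$ has bounded preimage, by regularity. So it induces a homeomorphism of $W$ with ${}^\kappa2$, and it suffices to find a continuous bijection ${}^\kappa\kappa\to W$.

For $x\in W$ and $i<\kappa$ let $n_i(x)$ be the least $j$ with $x(i,j)=1$, and $n_i(x)=\kappa$ if there is none. For $\xi<\kappa$ let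
\[
I_\xi(x)=\big(\langle n_i(x):i<\xi\rangle,\ x{\restriction}(\xi\times\xi)\big),\qquad \mathcal I_\xi=\{I_\xi(x):x\in W\},
\]
and order $\mathcal I=\bigcup_{\xi<\kappa}\mathcal I_\xi$ by extension in both components. The elements below $I_\xi(x)$ are the $I_{\xi'}(x)$ with $\xi'<\xi$, and $\mathcal I_0$ has one element. A sequence $\langle J_\xi:\xi<\lambda\rangle$ with $J_\xi\in\mathcal I_\xi$ is \emph{coherent} if it is increasing in this order.

(i) Each $I_\xi(x)$ has exactly $\kappa$ extensions in $\mathcal I_{\xi+1}$. An extension is given by a value $n_\xi\le\kappa$ and by bits on a set of size below $\kappa$, so there are at most $\kappa^{<\kappa}=\kappa$. Changing row $\xi$ of $x$ leaves $I_\xi(x)$ unchanged and gives $n_\xi$ any prescribed value, so there are at least $\kappa$.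

(ii) For limit $\lambda\le\kappa$, every coherent sequence of length $\lambda$ equals $\langle I_\xi(x):\xi<\lambda\rangle$ for some $x\in W$. The sequence provides values $n_i$ for $i<\lambda$ and bits on $\lambda\times\lambda$. For $i,j<\lambda$ the bit at $(i,j)$ is $0$ if $j<n_i$ and $1$ if $j=n_i$, as one sees in the term $J_\xi$ for any $\xi<\lambda$ above $i$ and $j$. Let $x$ have these bits on $\lambda\times\lambda$, let $x(i,j)=1$ if and only if $j=n_i$ for $i<\lambda\le j$, and let the rows $i\geq\lambda$ be $0$. Then in row $i<\lambda$ all bits before $n_i$ are $0$, and the bit at $n_i$ is $1$ if $n_i<\kappa$. So $n_i(x)=n_i$, and $I_\xi(x)=J_\xi$ for $\xi<\lambda$.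

For limit $\lambda<\kappa$, the element $I_\lambda(x)$ is determined by its predecessors, so by (ii) each coherent sequence of length $\lambda$ has exactly one upper bound in $\mathcal I_\lambda$. Define $j:{}^{<\kappa}\kappa\to\mathcal I$ by recursion: $j(\emptyset)$ is the element of $\mathcal I_0$, $\gamma\mapsto j(s^\frown\gamma)$ is a bijection of $\kappa$ onto the extensions of $j(s)$ in (i), and at limit lengths $j(s)$ is the unique upper bound. By induction $j$ maps ${}^\xi\kappa$ bijectively onto $\mathcal I_\xi$ and preserves the order in both directions. So $u\mapsto\langle j(u{\restriction}\xi):\xi<\kappa\rangle$ is a bijection of ${}^\kappa\kappa$ onto the coherent sequences of length $\kappa$. The map $x\mapsto\langle I_\xi(x):\xi<\kappa\rangle$ is also a bijection onto these sequences: it is injective because the sequence contains all bits of $x$, and onto by (ii) for $\lambda=\kappa$. The resulting bijection $u\mapsto x$ is continuous, since $x{\restriction}(\xi\times\xi)$ is a component of $j(u{\restriction}\xi)$. For the last statement compose with $\sigma^*$.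
\end{proof}

\begin{lemma}\label{lem:disjoint}
If $P_\eta$, $\eta<\kappa$, are $\kappa$-perfect, then there are pairwise disjoint $\kappa$-perfect sets $B_\eta\subseteq P_\eta$.
\end{lemma}

\begin{proof}
The sets $P_\eta$ may overlap or coincide, so each $B_\eta$ must be chosen small in \emph{all} $P_\zeta$ to leave room for later stages. We first show that a $\kappa$-perfect set $P$, witnessed by $\sigma$, contains $2^\kappa$ pairwise disjoint $\kappa$-perfect sets $P^r$, $r\in{}^\kappa2$. Define $\iota_r:{}^{<\kappa}2\to{}^{<\kappa}2$ by $\iota_r(\emptyset)=\emptyset$, $\iota_r(s^\frown k)=\iota_r(s)^\frown r(\operatorname{lh}(s))^\frown k$, and unions at limits. The map $\sigma\circ\iota_r$ is strictly increasing, it takes unions at limits because $\iota_r$ and $\sigma$ do, and it sends $s^\frown0$ and $s^\frown1$ to $\sigma(t^\frown0)\perp\sigma(t^\frown1)$ for $t=\iota_r(s)^\frown r(\operatorname{lh}(s))$. So it witnesses that a set $P^r\subseteq P$ is $\kappa$-perfect. If $\sigma^*(u)\in P^r$, then $u(\lambda+2n)=r(\lambda+n)$ for $\lambda$ zero or a limit and $n<\omega$, since $\sigma^*$ is injective. So $u$ determines $r$, and the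 sets $P^r$ are pairwise disjoint.

We construct $B_\eta$ by recursion on $\eta$ so that $B_\eta\cap P_\zeta$ is nowhere dense in $P_\zeta$ for all $\zeta<\kappa$. Let $B_{\eta'}$ be given for $\eta'<\eta$, and let $\sigma$ witness that $P_\eta$ is $\kappa$-perfect. By Lemma~\ref{lem:closed} the sets $F_{\eta'}=(\sigma^*)^{-1}[B_{\eta'}]$ are closed and nowhere dense in ${}^\kappa2$. Build an increasing sequence $\langle s_{\eta'}:\eta'\le\eta\rangle$ in ${}^{<\kappa}2$ with $N_{s_{\eta'+1}}\cap F_{\eta'}=\emptyset$, taking unions at limits, which is possible because $\eta<\kappa$. The map $s\mapsto\sigma({s_\eta}^\frown s)$ witnesses that $P=\sigma^*[N_{s_\eta}\cap{}^\kappa2]\subseteq P_\eta$ is $\kappa$-perfect, and $P$ is disjoint from all $B_{\eta'}$ with $\eta'<\eta$. There are at most $\kappa$ pairs $(\zeta,s)$ with $P_\zeta\cap N_s\ne\emptyset$, and for each of them at most one $r$ satisfies $P_\zeta\cap N_s\subseteq P^r$. Since $2^\kappa>\kappa$, some $r$ satisfies this for no pair. Then for every $\zeta$ the closed set $P^r\cap P_\zeta$ has empty interior in $P_\zeta$, so it is nowhere dense in $P_\zeta$. Let $B_\eta=P^r$.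
\end{proof}

\section{Characterizations of $I^\kappa$}\label{sec:proofs}

Since $|\mathrm{Seq}|=\kappa$, Lemmas~\ref{lem:closed}, \ref{lem:cantor} and~\ref{lem:disjoint} turn any family $\langle P_t:t\in\mathrm{Seq}\rangle$ of $\kappa$-perfect sets into a family of pairwise disjoint closed sets $B_t\subseteq P_t$ with $B_t\in I^\kappa$. It remains to choose the $P_t$ inside $A$ so that $(*)$ holds.

\begin{proof}[Proof of Theorem~\ref{thm:char}]
Assume (a). Take $f$ witnessing $A\in I^\kappa$ and $E={}^\kappa\kappa$, and use Lemma~\ref{lem:inside}.

Assume (b). The set $G=\{(f(y),y):y\in E\}$ is closed and projects injectively onto $A$, and it is nonempty because $A=\operatorname{ran}(f)\neq\emptyset$. For $t=(a,b,c)\in\mathrm{Seq}$ let $P_t\subseteq f[N_b]\subseteq A$ be $\kappa$-perfect, and take $B_t\subseteq P_t$ as above. Let $(x,y)\in G$ and $\xi<\kappa$. By continuity of $f$ at $y$ there is $\zeta$ with $f[N_{y\restriction\zeta}]\subseteq N_{x\restriction\xi}$. If $y{\restriction}\zeta\subseteq b$, then $B_{(a,b,c)}\subseteq f[N_b]\subseteq N_{x\restriction\xi}$. So $(*)$ holds, and Proposition~\ref{prop:absorb} gives $A\in I^\kappa$.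
\end{proof}

In this proof the values of $f$ outside $E$ serve only to locate the reserve. They are needed because $N_b$ may be disjoint from $E$ when $(a,b,c)$ is dead. In Theorem~\ref{thm:dense} the first coordinate of the node does this job.

\begin{proof}[Proof of Theorem~\ref{thm:dense}]
Take a closed $G\subseteq({}^\kappa\kappa)^2$ that projects injectively onto $A$. It is nonempty because $A$ contains a $\kappa$-perfect set. For $t=(a,b,c)\in\mathrm{Seq}$ let $P_t\subseteq A\cap N_a$ be $\kappa$-perfect, and take $B_t\subseteq P_t$ as above. Condition $(*)$ holds with $\zeta=\xi$, so $A\in I^\kappa$ by Proposition~\ref{prop:absorb}. The club filter satisfies the hypothesis: by Lemma~\ref{lem:marks} each $\mathrm{Club}_\kappa\cap N_s$ contains a set in $I^\kappa$, and this set contains a $\kappa$-perfect set by Lemma~\ref{lem:inside}.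
\end{proof}

\begin{remark}
The hypothesis of Theorem~\ref{thm:dense} cannot be weakened to density of $A$: the set of all $x$ with $x(v)=1$ for all sufficiently large $v$ meets every $N_s$ and has size $\kappa$, so it is in $I^\kappa_{cl}\setminus I^\kappa$. The hypothesis is not necessary for $A\in I^\kappa$, as $A=N_{\langle0\rangle}$ shows. Theorem~\ref{thm:char} gives a condition that is both necessary and sufficient, by measuring room along $f$ and not along $A$.
\end{remark}

In $\mathrm L[d]$ the closed set $E$ required in Theorem~\ref{thm:char}(b) comes for free from Lemma~\ref{lem:unif}, at the price of one more coordinate.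

\begin{proof}[Proof of Theorem~\ref{thm:class}]
(1) The forward direction is part of the implication from (a) to (b) in Theorem~\ref{thm:char}. Conversely let $f$ be as in (1). Apply Lemma~\ref{lem:unif} to the closed set $R=\{(f(w),w):w\in{}^\kappa\kappa\}$, which has $p[R]=A$, and obtain a closed $E'\subseteq({}^\kappa\kappa)^3$. Let
\[
E=\{(w,y):(f(w),w,y)\in E'\},\qquad f'(w,y)=f(w)\quad\text{for }(w,y)\in({}^\kappa\kappa)^2 .
\]
The set $E$ is closed as the preimage of $E'$ under a continuous map, and $f'$ is continuous with range $A$. For $x\in A$ there is exactly one $(w,y)$ with $(x,w,y)\in E'$, and it satisfies $x=f(w)$. So $f'{\restriction}E$ is a bijection onto $A$. The image of a cone $N_s\times N_{s'}$ under $f'$ is $f[N_s]$, which contains a $\kappa$-perfect set. Under the identification of $({}^\kappa\kappa)^2$ with ${}^\kappa\kappa$, the pair $f',E$ satisfies condition (b) of Theorem~\ref{thm:char}, so $A\in I^\kappa$.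

(2) Let $A=f[C]$ with $C$ closed and $f:C\to{}^\kappa\kappa$ continuous. The set $R=\{(f(w),w):w\in C\}$ is closed and $p[R]=A$, so $A\in I^\kappa_{cl}$ by Lemma~\ref{lem:unif}. Theorem~\ref{thm:dense} gives $A\in I^\kappa$.
\end{proof}

\begin{thebibliography}{1}
\bibitem{LS} Philipp L\"ucke and Philipp Schlicht, \emph{Continuous images of closed sets in generalized Baire spaces}, arXiv:2302.01006 (2023).
\end{thebibliography}
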